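# Expansive and structurally stable operators are hyperbolic: a proof by counting periodic points

## Four equivalent conditions on an invertible operator

Throughout, $X$ is a real or complex Banach space, $T:X\to X$ is an invertible bounded linear operator, and $\mathbb T$ is the unit circle in $\mathbb C$. We write $C_b(X)$ for the bounded continuous maps $\varphi:X\to X$ with $\|\varphi\|_\infty=\sup_x\|\varphi(x)\|$, and $\mathrm{Lip}(\varphi)$ for the Lipschitz constant of a Lipschitz map. For $\varepsilon>0$, let $\mathcal P_\varepsilon$ be the set of Lipschitz maps $\varphi\in C_b(X)$ with $\|\varphi\|_\infty\le\varepsilon$ and $\mathrm{Lip}(\varphi)\le\varepsilon$. A periodic point of a map $F:X\to X$ is an $x$ with $F^N(x)=x$ for some $N\ge1$.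

**Theorem A.** The following are equivalent.

1. $T$ is hyperbolic.
2. $T$ is expansive and structurally stable.
3. $T$ has no nonzero periodic point, and there is $\varepsilon>0$ such that for each $\varphi\in\mathcal P_\varepsilon$ there is a bijection $h:X\to X$ (no continuity required) with $h\circ T=(T+\varphi)\circ h$.
4. There is $\varepsilon>0$ such that for each $\varphi\in\mathcal P_\varepsilon$, the map $T+\varphi$ has exactly one periodic point.

The implication (2)⇒(1) answers the following question, taken from Nilson C. Bernardes Jr. and Ali Messaoudi, "Shadowing and structural stability in linear dynamical systems", arXiv:1902.04386 (2019): if an invertible operator on a Banach space is expansive and structurally stable, is it necessarily hyperbolic? The answer is yes.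

If $X=\{0\}$, all four conditions hold trivially, so from now on $X\ne\{0\}$.

## Hyperbolic, expansive, structurally stable

**Definition (complexification).** If $X$ is real, $X_{\mathbb C}$ is the complex vector space of formal sums $u+iv$ with $u,v\in X$, and $T_{\mathbb C}(u+iv)=Tu+iTv$. We use the norm
$$\|u+iv\|=\max_{t\in\mathbb R}\big\|\mathrm{Re}\big(e^{it}(u+iv)\big)\big\|=\max_{t\in\mathbb R}\|\cos t\,u-\sin t\,v\|.\tag{1}$$
If $X$ is complex, we put $X_{\mathbb C}=X$ and $T_{\mathbb C}=T$.

Formula (1) does define a complex norm. The triangle inequality and positive homogeneity are inherited from $X$, and multiplying $u+iv$ by $e^{is}$ only shifts $t$. Taking $t=0$ and $t=-\pi/2$ gives the lower bounds in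
$$\max(\|u\|,\|v\|)\le\|u+iv\|\le\|u\|+\|v\|.\tag{2}$$
So the norm is equivalent to $\|u\|+\|v\|$, and $X_{\mathbb C}$ is complete. Spectra do not change under an equivalent norm.

**Definition (hyperbolic).** $T$ is hyperbolic if $\sigma(T_{\mathbb C})\cap\mathbb T=\emptyset$.

Multiplication by $2$ on $\mathbb R$ is hyperbolic. The rotation $R_\theta$ of $\mathbb R^2$ is not, even when it has no real eigenvalue: on $\mathbb C^2$ the vector $(1,-i)$ is sent to $(\cos\theta+i\sin\theta,\ \sin\theta-i\cos\theta)=e^{i\theta}(1,-i)$. This is why real operators must be complexified.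

**Definition (expansive).** $T$ is expansive if there is $c>0$ such that $\sup_{n\in\mathbb Z}\|T^nx-T^ny\|>c$ for all $x\ne y$. Equivalently, $\sup_{n\in\mathbb Z}\|T^nx\|=\infty$ for every $x\ne0$.

For the equivalence, note that by linearity the first condition says $\sup_n\|T^nx\|>c$ for all $x\ne0$. If some $x\neq 0$ had a finite supremum, a small multiple of $x$ would have supremum at most $c$. The converse is clear. Multiplication by $2$ on $\mathbb R$ is expansive; no isometry of $X\neq\{0\}$ is.

**Definition (structurally stable).** $T$ is structurally stable if there is $\varepsilon>0$ such that for every $\varphi\in\mathcal P_\varepsilon$ there is a homeomorphism $h:X\to X$ with $h\circ T=(T+\varphi)\circ h$.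

The allowed perturbations are bounded, so a nonzero linear map is never allowed, however small its norm. Constant maps $\varphi\equiv v$ with $\|v\|\le\varepsilon$ are always allowed, since their Lipschitz constant is $0$. Two facts may be quoted. Every invertible hyperbolic operator on a Banach space is structurally stable (Hartman; Palis and Pugh). And there exist structurally stable invertible operators that are not hyperbolic, so expansivity cannot simply be dropped from (2).

Condition (3) weakens (2) twice: expansivity becomes "no nonzero periodic point", and the conjugacies may be arbitrary bijections. Condition (4) does not mention conjugacies at all. As a check of (4), take $X=\mathbb R$, $T=2$ and $\varphi\in\mathcal P_\varepsilon$ with $\varepsilon<1$. Then $F(x)=2x+\varphi(x)$ and $F(x)-x=x+\varphi(x)$ are both strictly increasing, and the latter runs from $-\infty$ to $+\infty$, so $F$ has exactly one fixed point. If $F(x)>x$, then $x<F(x)<F^2(x)<\cdots$ because $F$ is increasing, and similarly if $F(x)<x$. So there are no other periodic points.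

**Definition (approximate point spectrum).** For a bounded operator $A$ on a complex Banach space, $\lambda\in\sigma_a(A)$ if there are vectors $z_n$ with $\|z_n\|=1$ and $(A-\lambda)z_n\to0$.

If $\lambda\notin\sigma_a(A)$, then $A-\lambda$ is bounded below: $\|(A-\lambda)z\|\ge c\|z\|$ for some $c>0$. Such a $\lambda$ can still lie in $\sigma(A)$, but only because $A-\lambda$ is not onto. The textbook fact we need is
$$\partial\sigma(A)\subset\sigma_a(A).\tag{3}$$
To recall the proof: let $\lambda\in\partial\sigma(A)$ and let $\lambda_n\notin\sigma(A)$ with $\lambda_n\to\lambda$. Then $\|(A-\lambda_n)^{-1}\|\ge1/\mathrm{dist}(\lambda_n,\sigma(A))\to\infty$. Choose unit vectors $w_n$ with $\|(A-\lambda_n)^{-1}w_n\|\ge\frac12\|(A-\lambda_n)^{-1}\|$, and let $z_n$ be the normalization of $(A-\lambda_n)^{-1}w_n$. Then $\|(A-\lambda_n)z_n\|=1/\|(A-\lambda_n)^{-1}w_n\|\to0$, hence $(A-\lambda)z_n\to0$.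

## Finite dimensions and two diagonal operators

In finite dimensions an expansive operator is already hyperbolic, and structural stability is not needed. Indeed, if $\lambda\in\sigma(T_{\mathbb C})\cap\mathbb T$, there is an eigenvector, $T_{\mathbb C}z=\lambda z$, and $T_{\mathbb C}^nz=\lambda^nz$ stays bounded. In the real case write $z=u+iv$. By (2), $\|T^nu\|$ and $\|T^nv\|$ are at most $\|T^n_{\mathbb C}z\|=\|z\|$, and one of $u,v$ is nonzero. So $T$ is not expansive.

In infinite dimensions this fails. On $X=\ell^2(\{1,2,\dots\})$, complex, let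
$$Te_k=\Big(1+\frac1k\Big)e_k .$$
This is bounded and invertible. If $x_k\ne0$, then $\|T^nx\|\ge|x_k|(1+1/k)^n\to\infty$, so $T$ is expansive. But $\|(T-I)e_k\|=1/k\to0$, so $1\in\sigma(T)$ and $T$ is not hyperbolic.

The simplest perturbations show that this $T$ is not structurally stable. Take $\varphi\equiv v$ with $v_k=c/k$ and $c\neq0$ small. A fixed point $p$ of $T+v$ satisfies $(I-T)p=v$, that is, $-p_k/k=c/k$, so $p_k=-c$ for all $k$, which is not in $\ell^2$. So $T+v$ has no fixed point, whereas $T$ fixes $0$. The maps are not conjugate, even by a bijection.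

Now change the sign: $Te_k=-(1+\frac1k)e_k$. Again $T$ is expansive, and $-1\in\sigma(T)$. But $I-T$ is diagonal with entries $2+\frac1k$, hence invertible, and constant perturbations now give nothing. In general, if $1\notin\sigma(T_{\mathbb C})$ and $p=(I-T)^{-1}v$, then $h(x)=x+p$ conjugates $T$ to $T+v$, since
$$(T+v)(x+p)=Tx+(Tp+v)=Tx+p=h(Tx).$$

A different perturbation works here. Fix a large $k$ and put $Sy=\frac1k\,y_k\,e_k$, a linear map of norm $1/k$. Then $(T+S)e_k=-e_k$, so $e_k$ has period $2$ under $T+S$, whereas $T$, being expansive, has no periodic point but $0$. The map $S$ is not bounded, but only its values near the orbit $\{e_k,-e_k\}$ matter, and it can be cut off far away. Lemma 1 does this.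

## A weighted shift with spectrum but no approximate eigenvectors on the circle

The second example suggests a general plan. Assume $T$ is not hyperbolic and pick $\lambda\in\sigma(T_{\mathbb C})\cap\mathbb T$. Use a small perturbation to turn $\lambda$ into an honest eigenvalue, and transport the resulting bounded orbit back to $T$. A general bounded orbit is awkward to transport, since nothing in the definition of a conjugacy says that $h$ maps bounded sets to bounded sets. If we aim at a root of unity near $\lambda$ instead of $\lambda$ itself, the orbit is finite, and any bijection transports periodic points.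

The plan stops when $\lambda\in\sigma(T_{\mathbb C})\setminus\sigma_a(T_{\mathbb C})$: then there is no approximate eigenvector to start from. This does happen for expansive operators. On complex $\ell^2(\mathbb Z)$ let
$$Te_n=w_ne_{n+1},\qquad w_n=2\ (n\ge0),\qquad w_n=\tfrac12\ (n<0).$$

This $T$ is expansive: $T^n$ sends basis vectors to multiples of distinct basis vectors, so if $x_j\ne0$ then $\|T^nx\|\ge|x_j|\,\|T^ne_j\|\to\infty$ as $n\to+\infty$.

Every $\lambda\in\mathbb T$ lies in $\sigma(T)$. Indeed $T^*e_{n+1}=w_ne_n$, so $T^*y=\bar\lambda y$ means $y_{n+1}=\bar\lambda y_n/w_n$. With $y_0=1$ this gives $|y_n|=2^{-|n|}$, so $y$ is a nonzero element of $\ell^2(\mathbb Z)$ that is orthogonal to the range of $T-\lambda$. Hence $T-\lambda$ is not onto.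

No $\lambda\in\mathbb T$ lies in $\sigma_a(T)$. Let $y=(T-\lambda)x$, so $y_{n+1}=w_nx_n-\lambda x_{n+1}$. The coordinates $y_{n+1}=2x_n-\lambda x_{n+1}$ with $n\ge0$ give
$$\|(y_m)_{m\ge1}\|\ge2\|(x_n)_{n\ge0}\|-\|(x_n)_{n\ge1}\|\ge\|(x_n)_{n\ge0}\|,$$
and the coordinates $y_{n+1}=\frac12x_n-\lambda x_{n+1}$ with $n\le-1$ give
$$\|(y_m)_{m\le0}\|\ge\|(x_m)_{m\le0}\|-\tfrac12\|(x_m)_{m\le-1}\|\ge\tfrac12\|(x_m)_{m\le0}\|.$$
Adding squares, $\|(T-\lambda)x\|\ge\frac12\|x\|$ for all $\lambda\in\mathbb T$.

For this shift no linear $S$ with $\|S\|<\frac12$ can help, because $T+S-\lambda$ is still bounded below for every $\lambda\in\mathbb T$. So $T+S$ has no eigenvalue on $\mathbb T$, and hence no nonzero periodic point: if $(T+S)^Nx=x\ne0$, then $\prod_{\zeta^N=1}(T+S-\zeta)\,x=0$, and one of the injective factors would have to kill a nonzero vector. Yet constant perturbations do detect this $T$, since $I-T$ is not onto.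

So there are two obstructions. Constant perturbations control only the single point $\lambda=1$. Cut-off linear perturbations control all of $\sigma_a(T_{\mathbb C})\cap\mathbb T$. What remains is a point $\lambda\ne1$ of $\sigma(T_{\mathbb C})\cap\mathbb T$ outside $\sigma_a(T_{\mathbb C})$, and here topology closes the gap. By (3), such a $\lambda$ is an interior point of the spectrum. If all points of $\sigma(T_{\mathbb C})\cap\mathbb T$ are of this kind, then this set is open and closed in the circle, so if it is nonempty it contains $1$, and $1$ is the point that constants control. We isolate this argument.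

**Lemma 3.** If $1\notin\sigma(T_{\mathbb C})$ and $\sigma_a(T_{\mathbb C})\cap\mathbb T=\emptyset$, then $T$ is hyperbolic.

*Proof.* Let $K=\sigma(T_{\mathbb C})\cap\mathbb T$, a closed subset of $\mathbb T$. A point of $K$ is not in $\sigma_a(T_{\mathbb C})$, so by (3) it is not in $\partial\sigma(T_{\mathbb C})$. Hence it is interior to $\sigma(T_{\mathbb C})$, and a neighborhood of it in $\mathbb T$ lies in $K$. So $K$ is also open in $\mathbb T$. Since $\mathbb T$ is connected and $1\notin K$, we get $K=\emptyset$. $\square$

(Lemmas 1 and 2 come next; the proofs do not depend on the order.)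

## Cutting off a small linear map with little loss in the Lipschitz constant

**Lemma 1 (cut-off).** Let $S$ be a bounded linear operator on $X$ and $\kappa,t>0$. There is a bounded Lipschitz map $\varphi:X\to X$ with
$$\varphi(y)=Sy\ \text{ for }\|y\|\le t,\qquad \mathrm{Lip}(\varphi)\le(1+\kappa)\|S\|,\qquad \|\varphi\|_\infty\le te^{1/\kappa}\|S\|.$$

We look for $\varphi(y)=\chi(\|y\|)Sy$, where $\chi$ decreases from $1$ to $0$. The cost of the cut-off is governed by $s|\chi'(s)|$. If $\chi$ drops linearly from $1$ to $0$ on $[1,R]$, then $s|\chi'(s)|$ reaches $R/(R-1)>1$, and the estimate below then gives no factor better than $2$. With $\chi'(s)=-\kappa/s$ the cost is $\kappa$ everywhere. For Theorem A a fixed factor is enough; the factor $1+\kappa$ with small $\kappa$ is needed in Theorem C.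

*Proof.* First let $t=1$. Put $\chi=1$ on $[0,1]$, $\chi(s)=\max(0,1-\kappa\log s)$ for $s\ge1$, and $\varphi(y)=\chi(\|y\|)Sy$. The function $\chi$ is Lipschitz with values in $[0,1]$, $\chi'=0$ on $(0,1)$, and $|\chi'(s)|\le\kappa/s$ for almost every $s>1$. So for $0<a\le b$,
$$|\chi(a)-\chi(b)|\le\int_a^b\frac{\kappa}{s}\,ds\le\frac{\kappa(b-a)}{a}.$$
Therefore
$$a\,|\chi(a)-\chi(b)|\le\kappa(b-a)\qquad(0\le a\le b),\tag{4}$$
the case $a=0$ being trivial.

Given $y,z$, we may assume $\|y\|\le\|z\|$. Write
$$\varphi(y)-\varphi(z)=\big(\chi(\|y\|)-\chi(\|z\|)\big)Sy+\chi(\|z\|)\,S(y-z).$$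
The first term is at most $\|S\|\,\|y\|\,|\chi(\|y\|)-\chi(\|z\|)|\le\|S\|\,\kappa(\|z\|-\|y\|)$ in norm, by (4) with $a=\|y\|$ and $b=\|z\|$. The second is at most $\|S\|\,\|y-z\|$. Since $\|z\|-\|y\|\le\|y-z\|$, the sum is at most $(1+\kappa)\|S\|\,\|y-z\|$.

If $\|y\|\ge e^{1/\kappa}$, then $\chi(\|y\|)=0$ and $\varphi(y)=0$. Otherwise $\|\varphi(y)\|\le\|S\|\,\|y\|\le e^{1/\kappa}\|S\|$.

For general $t$, replace $\varphi$ by $y\mapsto t\varphi(y/t)$. This has the same Lipschitz constant, its sup norm is multiplied by $t$, and it equals $tS(y/t)=Sy$ for $\|y\|\le t$. $\square$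

## Closing up an approximate eigenvector into a periodic orbit

**Lemma 2.** If $\sigma_a(T_{\mathbb C})\cap\mathbb T\ne\emptyset$, then for every $\delta>0$ there is a bounded linear operator $S$ on $X$ of rank $\le2$ with $\|S\|\le\delta$ such that $T+S$ has a nonzero periodic point.

*Proof.* Let $\lambda\in\sigma_a(T_{\mathbb C})\cap\mathbb T$. We use that roots of unity are dense in $\mathbb T$.

**Complex case.** The purpose is to correct $T$ on one vector. Choose $\|x\|=1$ with $\|Tx-\lambda x\|\le\delta/2$ and a root of unity $\mu$ with $|\mu-\lambda|\le\delta/2$, so that $\|Tx-\mu x\|\le\delta$. By Hahn–Banach there is $f\in X^*$ with $f(x)=1=\|f\|$. Put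
$$Sy=f(y)(\mu x-Tx).\tag{5}$$
Then $\|S\|\le\delta$, the rank is at most $1$, and $(T+S)x=Tx+\mu x-Tx=\mu x$. If $\mu^N=1$, then $(T+S)^Nx=x$.

**Real case, $\lambda=\pm1$.** The purpose is to find a real approximate eigenvector. Choose $z=u+iv$ with $\|z\|=1$ and $\|(T_{\mathbb C}-\lambda)z\|\le\delta/2$. As $\lambda$ is real, $(T_{\mathbb C}-\lambda)z=(Tu-\lambda u)+i(Tv-\lambda v)$, so by (2) both $\|Tu-\lambda u\|$ and $\|Tv-\lambda v\|$ are at most $\delta/2$, and $\max(\|u\|,\|v\|)\ge\frac12$. Normalizing the larger of $u,v$ gives $x$ with $\|x\|=1$ and $\|Tx-\lambda x\|\le\delta$. Now define $S$ by (5) with $\mu=\lambda=\pm1$ and a real functional $f$. Then $\|S\|\le\delta$, $(T+S)x=\pm x$, and $x$ is periodic.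

**Real case, $\lambda=e^{i\theta}$ with $\sin\theta\ne0$.** Here $T$ must be corrected on two real vectors $u,v$ at once, with functionals that read off their coefficients. These functionals have controlled norm only if $u$ and $v$ are not nearly dependent. So we first prove independence, uniformly in $n$. Let $\|z_n\|=1$ and $(T_{\mathbb C}-\lambda)z_n\to0$. I claim
$$\liminf_n\,\min_t\|\mathrm{Re}(e^{it}z_n)\|>0.\tag{6}$$
Suppose not. Pass to a subsequence and replace $z_n$ by $e^{it_n}z_n$ for suitable $t_n$; the relations $\|z_n\|=1$ and $(T_{\mathbb C}-\lambda)z_n\to0$ persist. We then have $z_n=u_n+iv_n$ with $u_n\to0$. Since $\lambda(u+iv)=(\cos\theta\,u-\sin\theta\,v)+i(\sin\theta\,u+\cos\theta\,v)$, the real part of $(T_{\mathbb C}-\lambda)z_n\to0$ reads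
$$Tu_n-\cos\theta\,u_n+\sin\theta\,v_n\to0 .$$
As $u_n\to0$ and $\sin\theta\ne0$, we get $v_n\to0$. By (2), $\|z_n\|\le\|u_n\|+\|v_n\|\to0$, a contradiction. (For $\lambda=\pm1$ this argument breaks down, and so does the claim: $z_n$ may be a real vector. Hence the separate case above.)

By (6) there is $c>0$ such that for all large $n$, writing $z_n=u+iv$,
$$\|au+bv\|\ge c\sqrt{a^2+b^2}\qquad(a,b\in\mathbb R).\tag{7}$$
Indeed, with $a=\rho\cos t$, $b=-\rho\sin t$ and $\rho=\sqrt{a^2+b^2}$ we have $au+bv=\rho\,\mathrm{Re}(e^{it}z_n)$. Fix $n$ so large that (7) holds and $\|(T_{\mathbb C}-\lambda)z_n\|\le c\delta/4$. Choose a root of unity $\mu=e^{i\theta'}$ with $|\mu-\lambda|\le c\delta/4$. Then $\|(T_{\mathbb C}-\mu)z_n\|\le c\delta/2$. The vectors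
$$p=\cos\theta'\,u-\sin\theta'\,v-Tu,\qquad q=\sin\theta'\,u+\cos\theta'\,v-Tv$$
are the negatives of the real and imaginary parts of $(T_{\mathbb C}-\mu)z_n$, so $\|p\|,\|q\|\le c\delta/2$ by (2).

By (7), $u$ and $v$ are linearly independent, and on their span the functionals $au+bv\mapsto a$ and $au+bv\mapsto b$ have norm at most $1/c$. Extend them by Hahn–Banach to $f,g\in X^*$ of norm at most $1/c$, and put $Sy=f(y)p+g(y)q$. The rank is at most $2$, and $\|S\|\le\frac1c\cdot\frac{c\delta}2+\frac1c\cdot\frac{c\delta}2=\delta$. Moreover
$$(T+S)u=Tu+p=\cos\theta'\,u-\sin\theta'\,v,\qquad(T+S)v=Tv+q=\sin\theta'\,u+\cos\theta'\,v,$$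
that is, $(T+S)_{\mathbb C}(u+iv)=\mu(u+iv)$. If $\mu^N=1$, then $(T+S)_{\mathbb C}^N(u+iv)=u+iv$, so $(T+S)^Nu=u$. And $u\ne0$ by (7). $\square$

## The cycle of implications in Theorem A

**(1)⇒(2).** The purpose is to see that the theorem is an equivalence. Structural stability is the quoted theorem of Hartman and Palis–Pugh. For expansivity it suffices to treat $T_{\mathbb C}$, because in the real case $X$ sits isometrically in $X_{\mathbb C}$ (take $v=0$ in (1)) and $T_{\mathbb C}$ extends $T$. Since $\sigma(T_{\mathbb C})$ misses $\mathbb T$, it splits into a compact part in the open unit disc and a compact part outside the closed disc. The Riesz decomposition gives $X_{\mathbb C}=E_s\oplus E_u$ with bounded projections that commute with $T_{\mathbb C}$, and with these two parts as the spectra of the restrictions. (A summand may be $\{0\}$.) By the spectral radius formula, $\|T_{\mathbb C}^n|_{E_s}\|\to0$ and $\|T_{\mathbb C}^{-n}|_{E_u}\|\to0$ as $n\to\infty$. Suppose $x=x_s+x_u$ has a bounded two-sided orbit. Applying the projections, $x_s$ and $x_u$ have bounded orbits too, so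
$$\|x_s\|=\|T_{\mathbb C}^nT_{\mathbb C}^{-n}x_s\|\le\|T_{\mathbb C}^n|_{E_s}\|\,\|T_{\mathbb C}^{-n}x_s\|\to0,$$
and likewise $\|x_u\|\le\|T_{\mathbb C}^{-n}|_{E_u}\|\,\|T_{\mathbb C}^{n}x_u\|\to0$. Hence $x=0$.

**(2)⇒(3).** A nonzero periodic point of $T$ has a finite two-sided orbit, hence a bounded one, contradicting expansivity. The conjugating homeomorphisms are bijections.

**(3)⇒(4).** The purpose is to replace conjugacies by a count. From $h\circ T=(T+\varphi)\circ h$ we get $h(T^Nx)=(T+\varphi)^N(h(x))$. As $h$ is injective, $T^Nx=x$ if and only if $(T+\varphi)^N(h(x))=h(x)$. So $h$ maps the set of periodic points of $T$, which is $\{0\}$, bijectively onto that of $T+\varphi$.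

**(4)⇒(1).** Let $\varepsilon$ be as in (4).

**Step 1: $1\notin\sigma(T_{\mathbb C})$.** Constant perturbations do this. Let $\|v\|\le\varepsilon$. The constant map $\varphi\equiv v$ is in $\mathcal P_\varepsilon$, so $T+v$ has a unique periodic point $p$. The image of a periodic point is again periodic, so $Tp+v$ is periodic, and by uniqueness $Tp+v=p$. Thus $v=(I-T)p$. The range of $I-T$ contains a ball around $0$ and is a linear subspace, so $I-T$ is onto. With $\varphi=0$, condition (4) says that $0$ is the only periodic point of $T$, in particular its only fixed point, so $I-T$ is injective. Hence $I-T$ is bijective. In the real case $I-T_{\mathbb C}$ acts as $I-T$ on real and imaginary parts, so it is bijective as well. A bijective bounded operator on a Banach space has a bounded inverse, so $1\notin\sigma(T_{\mathbb C})$.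

**Step 2: $\sigma_a(T_{\mathbb C})\cap\mathbb T=\emptyset$.** Otherwise we build a second periodic point. Take $S$ from Lemma 2 with $\delta=\varepsilon/3$, and $\varphi$ from Lemma 1 for this $S$ with $\kappa=t=1$. Then
$$\mathrm{Lip}(\varphi)\le2\|S\|\le\tfrac23\varepsilon,\qquad\|\varphi\|_\infty\le e\|S\|\le\tfrac e3\varepsilon<\varepsilon,\tag{8}$$
so $\varphi\in\mathcal P_\varepsilon$. Let $x\ne0$ be a periodic point of $T+S$. Its orbit is finite, and since $T+S$ is linear we may scale $x$ so that the orbit lies in the unit ball. There $T+\varphi=T+S$, so $x$ is a periodic point of $T+\varphi$. So is $0$, because $\varphi(0)=S0=0$. Two periodic points contradict (4).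

**Step 3: conclusion.** Steps 1 and 2 are exactly the hypotheses of Lemma 3, so $T$ is hyperbolic. This completes the proof of Theorem A. $\blacksquare$

The proof of (4)⇒(1) uses only constant perturbations and cut-offs of linear maps of rank at most $2$.

## Periods of structurally stable operators that are not hyperbolic

By the quoted facts, structurally stable operators that are not hyperbolic exist. By Theorem A, (3)⇒(1), they must have nonzero periodic points. On complex spaces the argument says how many periods occur. The minimal period of a periodic point $x$ of $F$ is the least $N\ge1$ with $F^N(x)=x$.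

**Theorem B.** Let $X$ be complex and let $T$ be structurally stable (the conjugacies may even be mere bijections) but not hyperbolic. Then $I-T$ is onto, and there is $N_0$ such that

- $T$ has a point of minimal period $N$ for every $N\ge N_0$;
- for every prime power $q\ge N_0$, some primitive $q$-th root of unity is an eigenvalue of $T$.

Consequently a structurally stable $T$ on a complex space is hyperbolic as soon as infinitely many positive integers are not minimal periods of $T$. Conversely, a hyperbolic $T$ has only minimal period $1$.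

*Proof.* Let $\varepsilon$ be the structural stability constant.

**Step 1: $I-T$ is onto.** Let $\|v\|\le\varepsilon$, and let $h$ conjugate $T$ to $T+v$. Since $T0=0$, the point $p=h(0)$ is fixed by $T+v$, so $v=(I-T)p$. By linearity $I-T$ is onto.

**Step 2: an approximate eigenvector on the circle.** If $\sigma_a(T)\cap\mathbb T=\emptyset$, then $1\notin\sigma_a(T)$, so $I-T$ is injective, and by Step 1 it is bijective. Thus $1\notin\sigma(T)$, and Lemma 3 makes $T$ hyperbolic, a contradiction. So there is $\lambda=e^{2\pi i\alpha}\in\sigma_a(T)\cap\mathbb T$. Put $\delta=\varepsilon/3$ and take $\|x\|=1$ with $\|Tx-\lambda x\|\le\delta/2$.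

**Step 3: primitive $N$-th roots of unity near $\lambda$.** To get minimal period exactly $N$, we need a primitive $N$-th root $\mu$ with $|\mu-\lambda|\le\delta/2$. Since $|e^{2\pi ik/N}-\lambda|\le2\pi|k/N-\alpha|$, every integer $k$ in the closed interval $J$ of length $\eta N$ centered at $\alpha N$, where $\eta=\delta/(2\pi)$, gives an $N$-th root within $\delta/2$ of $\lambda$. The root is primitive when $k$ is coprime to $N$. Let $\phi$ be Euler's function and $\omega(N)$ the number of prime divisors of $N$. The number of multiples of $d$ in $J$ differs from $\eta N/d$ by at most $1$, so inclusion–exclusion over the $2^{\omega(N)}$ squarefree divisors of $N$ gives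
$$\#\{k\in J:\gcd(k,N)=1\}\ \ge\ \sum_{\substack{d\mid N\\ d\ \text{squarefree}}}(-1)^{\omega(d)}\frac{\eta N}{d}-2^{\omega(N)}=\eta\,\phi(N)-2^{\omega(N)}.\tag{9}$$
We show that $g(N)=\phi(N)/2^{\omega(N)}$ tends to $\infty$. It is multiplicative, and $g(p^k)=\frac12p^{k-1}(p-1)\ge\frac14p^k$. Also $g(p^k)\ge1$ except for $g(2)=\frac12$, because $g(4)=1$, $g(3)=1$, and the values only grow for larger $k$ or $p$. Let $Q$ be the largest prime power that exactly divides $N$. If $N>2$, then $Q>2$, and the other exact prime-power factors contribute a product of at least $\frac12$, so $g(N)\ge\frac12g(Q)\ge Q/8$. For each $M$ only finitely many $N$ have $Q\le M$, since such $N$ divide the least common multiple of $1,\dots,M$. So $Q\to\infty$ and $g(N)\to\infty$ as $N\to\infty$. Hence there is $N_0\ge2$ such that the right-hand side of (9) is positive for all $N\ge N_0$, and then the required $\mu$ exists.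

**Step 4: a point of minimal period $N$.** Let $N\ge N_0$ and take $\mu$ from Step 3. Then $\|Tx-\mu x\|\le\delta$. Define $S$ by (5), so $\|S\|\le\delta$, and let $\varphi$ be its cut-off with $\kappa=t=1$. By (8), $\varphi\in\mathcal P_\varepsilon$. For scalars $|s|\le1$ we have $\|sx\|\le1$, so $(T+\varphi)(sx)=(T+S)(sx)=\mu sx$. Hence $(T+\varphi)^nx=\mu^nx$, which equals $x$ exactly when $N\mid n$, and $x$ has minimal period $N$ under $T+\varphi$. A bijection $h$ with $h\circ T=(T+\varphi)\circ h$ satisfies $T^ny=y$ if and only if $(T+\varphi)^nh(y)=h(y)$, so $y=h^{-1}(x)$ has minimal period $N$ under $T$.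

**Step 5: eigenvalues for prime powers.** Let $N=q=p^k\ge N_0$ with $p$ prime, and let $y$ be the point of minimal period $q$ from Step 4. For each $\zeta$ with $\zeta^q=1$ put $y_\zeta=\frac1q\sum_{j=0}^{q-1}\zeta^{-j}T^jy$. Since $T^qy=y$, we have $Ty_\zeta=\zeta y_\zeta$. Since $\sum_{\zeta^q=1}\zeta^{-j}=0$ for $1\le j\le q-1$, we have $y=\sum_\zeta y_\zeta$. Suppose no primitive $q$-th root of unity is an eigenvalue of $T$. Then $y_\zeta=0$ for all primitive $\zeta$. Any other $\zeta$ has order a proper divisor of $p^k$, hence a divisor of $q/p$, so $T^{q/p}y_\zeta=\zeta^{q/p}y_\zeta=y_\zeta$. Thus $T^{q/p}y=y$, contradicting minimality of $q$.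

**Step 6: the last two assertions.** The first follows at once: if $T$ is structurally stable and not hyperbolic, all $N\ge N_0$ are minimal periods. For the second, let $T$ be hyperbolic. By spectral mapping $\sigma(T^N)=\{\lambda^N:\lambda\in\sigma(T)\}$, so $1\notin\sigma(T^N)$ for every $N\ge1$. Hence $T^Nx=x$ forces $x=0$, and the only periodic point is the fixed point $0$. $\blacksquare$

## The sharp Lipschitz threshold on Hilbert space

Condition (4) asks for exactly one periodic point for all sufficiently small perturbations. On a Hilbert space the exact threshold for the Lipschitz constant can be computed.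

**Theorem C.** Let $X$ be a complex Hilbert space, $T$ hyperbolic, and
$$r=\min_{\lambda\in\mathbb T}\|(\lambda-T)^{-1}\|^{-1}>0 .$$

(a) If $\varphi:X\to X$ is Lipschitz with $\mathrm{Lip}(\varphi)<r$ (no bound on $\varphi$ required), then $T+\varphi$ has exactly one periodic point.

(b) For every $\varepsilon>r$ and $\eta>0$ there is a Lipschitz $\varphi\in C_b(X)$ with $\mathrm{Lip}(\varphi)\le\varepsilon$, $\|\varphi\|_\infty\le\eta$ and $\varphi(0)=0$ such that $T+\varphi$ has infinitely many periodic points.

The minimum exists and is positive because $\lambda\mapsto\|(\lambda-T)^{-1}\|$ is continuous and positive on the compact set $\mathbb T$. For an invertible operator $A$,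
$$\|A^{-1}\|^{-1}=\inf_{\|x\|=1}\|Ax\|,\tag{10}$$
since $\|A^{-1}\|=\sup_{x\ne0}\|x\|/\|Ax\|$. For instance, if $X=\mathbb C$ and $T=2$, then $r=\min_{\lambda\in\mathbb T}|\lambda-2|=1$.

*Proof of (a).*

**Step 1: periodic orbits as solutions of one equation.** Fix $N\ge1$. Let $X^N$ carry the $\ell^2$ norm, with indices in $\mathbb Z/N$, and put
$$(L\mathbf x)_n=x_{n+1}-Tx_n,\qquad\Phi(\mathbf x)_n=\varphi(x_n).$$
The equation $L\mathbf x=\Phi(\mathbf x)$ says $x_{n+1}=(T+\varphi)(x_n)$ for all $n\in\mathbb Z/N$. So $\mathbf x\mapsto x_0$ is a bijection from its solutions onto the points with $(T+\varphi)^Nx_0=x_0$, with inverse given by $x_n=(T+\varphi)^nx_0$.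

**Step 2: $L$ is invertible with $\|L^{-1}\|\le1/r$.** The discrete Fourier transform diagonalizes $L$. Put $\hat x_k=N^{-1/2}\sum_ne^{-2\pi ikn/N}x_n$. This map is unitary on $X^N$: we have
$$\sum_k\|\hat x_k\|^2=\frac1N\sum_{n,m}\langle x_n,x_m\rangle\sum_ke^{-2\pi ik(n-m)/N}=\sum_n\|x_n\|^2,$$
and it is onto, with inverse $x_n=N^{-1/2}\sum_ke^{2\pi ikn/N}\hat x_k$. The transform of $(x_{n+1})_n$ is $(e^{2\pi ik/N}\hat x_k)_k$, so $L$ becomes the diagonal operator $\hat x_k\mapsto(e^{2\pi ik/N}-T)\hat x_k$. Each diagonal entry is invertible with inverse of norm at most $1/r$, so $L$ is invertible and $\|L^{-1}\|\le1/r$. This is where the Hilbert space structure is used.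

**Step 3: contraction.** From $\sum_n\|\varphi(x_n)-\varphi(y_n)\|^2\le\mathrm{Lip}(\varphi)^2\sum_n\|x_n-y_n\|^2$ we get $\mathrm{Lip}(\Phi)\le\mathrm{Lip}(\varphi)<r$. So $L^{-1}\Phi$ is a contraction of the complete space $X^N$ and has exactly one fixed point. By Step 1, for each $N$ there is exactly one $x_0$ with $(T+\varphi)^Nx_0=x_0$.

**Step 4: all these points coincide.** For $N=1$ we obtain a fixed point $p$ of $T+\varphi$. For every $N$ it satisfies $(T+\varphi)^Np=p$, so by uniqueness it is the point found for $N$. Hence $p$ is the only periodic point.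

*Proof of (b).* The purpose is to make a root of unity an eigenvalue at a cost just above $r$, and to cut off with almost no loss. Let $\lambda\in\mathbb T$ attain the minimum. By (10), $r=\inf_{\|x\|=1}\|(\lambda-T)x\|$. Let $r<\varepsilon'<\varepsilon$. Pick $\|x\|=1$ with $\|Tx-\lambda x\|<\varepsilon'$, and a root of unity $\mu$ so near $\lambda$ that $\|Tx-\mu x\|<\varepsilon'$. Put $Sy=\langle y,x\rangle(\mu x-Tx)$, with the inner product linear in the first variable. Then $\|S\|<\varepsilon'$ and $(T+S)x=\mu x$. Apply Lemma 1 with $\kappa>0$ so small that $(1+\kappa)\varepsilon'\le\varepsilon$, and then with $t>0$ so small that $te^{1/\kappa}\varepsilon'\le\eta$. The resulting $\varphi$ has $\mathrm{Lip}(\varphi)\le\varepsilon$, $\|\varphi\|_\infty\le\eta$ and $\varphi(0)=0$. For $|s|\le t$ we have $\|sx\|\le t$, so $(T+\varphi)(sx)=(T+S)(sx)=\mu sx$. The set $\{sx:|s|\le t\}$ is mapped into itself by multiplication by $\mu$, and if $\mu^N=1$, then $(T+\varphi)^N(sx)=sx$. So all these infinitely many points are periodic. $\blacksquare$
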